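\title{Fano manifolds of large pseudoindex without $m$-positive bisectional curvature}

\begin{abstract}
A compact K\"ahler manifold of dimension $n$ has $m$-positive bisectional curvature if, for every nonzero tangent vector $U$, the $m$ smallest eigenvalues of $R(U,\bar U,\cdot,\cdot)$ have positive sum. For $n>m$ such a manifold is Fano of pseudoindex at least $n-m+2$, and the converse is known for $m=1,2$. We show that the converse fails for every pair $n>m>2$. The counterexamples are double covers of $\mathbb P^n$ and, for $(n,m)=(4,3)$, sextics in $\mathbb P(1,1,1,1,2,3)$. The obstruction is the splitting type of the tangent bundle along a rational curve of minimal anticanonical degree. We also determine the least pseudoindex that guarantees an $m$-positive metric for $m=3$, and for $m=4,5$ in dimension at least $6$ and $8$ respectively.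
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The curvature condition}
All manifolds are connected. Let $M$ be a compact K\"ahler manifold of complex dimension $n$ with K\"ahler metric $g$. Let $T_M$ be the holomorphic tangent bundle, let $\Theta$ be the curvature of the Chern connection of $(T_M,g)$, and put
\[
R(U,\bar U,V,\bar W)=g\bigl(\Theta(U,\bar U)V,W\bigr),\qquad U,V,W\in T_xM .
\]
With this sign the Fubini--Study metric has positive curvature. For fixed $U$ the form $(V,W)\mapsto R(U,\bar U,V,\bar W)$ is Hermitian; let $\lambda_1(U)\le\dots\le\lambda_n(U)$ be its eigenvalues with respect to $g$. They scale by $|c|^2$ when $U$ is replaced by $cU$.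

\begin{definition}
Let $1\le m\le n$. The metric $g$ has \emph{$m$-positive bisectional curvature}, or is \emph{$m$-positive}, if $\lambda_1(U)+\dots+\lambda_m(U)>0$ for all $x\in M$ and all nonzero $U\in T_xM$. It is \emph{$m$-semipositive} if $\lambda_1(U)+\dots+\lambda_m(U)\ge0$ for all $U$.
\end{definition}

For $m=1$ the condition says that $R(U,\bar U,V,\bar V)>0$ for all nonzero $U,V$, which is positivity of the bisectional curvature. For $m=n$ the sum is the trace $\operatorname{Ric}(U,\bar U)$, and the condition is positivity of the Ricci curvature. The conditions weaken as $m$ grows: if $\lambda_1+\dots+\lambda_m>0$, then the largest summand $\lambda_m$ is positive, hence so are $\lambda_{m+1},\dots,\lambda_n$. Thus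
\begin{equation}\label{eq:monotone}
g\ \text{is $m$-positive}\ \Longrightarrow\ g\ \text{is $m'$-positive for all } m\le m'\le n .
\end{equation}
In particular an $m$-positive metric has positive Ricci curvature, so $-K_M$ is ample by the Kodaira embedding theorem, that is, $M$ is a \emph{Fano manifold}. The condition can also be read on $\Lambda^mT_M$: there $\Theta(U,\bar U)$ acts as a derivation, with eigenvalues $\lambda_{i_1}+\dots+\lambda_{i_m}$ for $i_1<\dots<i_m$, so $g$ is $m$-positive exactly when the induced metric on $\Lambda^mT_M$ has positive curvature in every direction. The algebraic counterpart is ampleness of $\Lambda^mT_M$.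

\subsection*{The pseudoindex and the question}
A \emph{rational curve} in $M$ is the image of a nonconstant holomorphic map $\mathbb P^1\to M$. A Fano manifold contains rational curves, and its \emph{pseudoindex} is
\[
i(M)=\min\{-K_M\cdot C:\ C\subseteq M\ \text{a rational curve}\}.
\]
For example $-K_{\mathbb P^n}=\mathcal O(n+1)$ and $i(\mathbb P^n)=n+1$; for a smooth quadric $Q^n\subset\mathbb P^{n+1}$ with $n\ge3$ one has $-K_{Q^n}=\mathcal O(n)$ and $i(Q^n)=n$. In both cases the minimum is attained on lines. Two facts are known.
\begin{itemize}
\item[(K1)] If $n>m$ and $M^n$ admits an $m$-positive K\"ahler metric, then $M$ is Fano and $i(M)\ge n-m+2$.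
\item[(K2)] For $m=1,2$ and $n>m$ the converse holds: a Fano manifold $M^n$ with $i(M)\ge n-m+2$ admits an $m$-positive K\"ahler metric.
\end{itemize}
The bound in (K1) is attained by $\mathbb P^n$ for $m=1$ and by $Q^n$ for $m=2$. So for $m=1,2$ a curvature condition is equivalent to one numerical inequality, and it is natural to expect the same for all $m$. This is the problem posed in \cite{Li}:

\medskip
\emph{Let $n>m>2$ and let $M^n$ be a Fano manifold with $i(M)\ge n-m+2$. Does $M$ admit a K\"ahler metric with $m$-positive bisectional curvature?}
\medskip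

\subsection*{Results}
The answer is negative for every pair $n>m>2$. For positive integers $w_0,\dots,w_N$, the weighted projective space $\mathbb P(w_0,\dots,w_N)$ is the quotient of $\mathbb C^{N+1}\setminus\{0\}$ by the action $\lambda\cdot(u_j)=(\lambda^{w_j}u_j)$ of $\mathbb C^*$. On $\mathbb P(1,1,1,1,2,3)$ we use coordinates $x_1,\dots,x_4,y,z$; its two singular points are the point where only $y$ is nonzero and the point where only $z$ is nonzero.

\begin{theorem}\label{thm:main}
For all integers $n>m>2$ there is a Fano manifold $M^n$ with $i(M)=n-m+2$ that admits no K\"ahler metric with $m$-positive bisectional curvature. One may take: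
\begin{itemize}
\item[(A)] if $(n,m)\ne(4,3)$, the double cover $M$ of $\mathbb P^n$ branched along a smooth hypersurface $B$ of degree $2(m-1)$ that contains a line, for example the Fermat hypersurface $B=\{\sum_{i=0}^nx_i^{2m-2}=0\}$;
\item[(B)] if $(n,m)=(4,3)$, the sextic $M=\{z^2+y^3+x_1^6+x_2^6+x_3^6+x_4^6=0\}\subset\mathbb P(1,1,1,1,2,3)$.
\end{itemize}
In these examples $\Lambda^mT_M$ is not ample.
\end{theorem}

\begin{theorem}\label{thm:more}
\begin{itemize}
\item[(1)] \emph{Whole families.} In {\rm(A)}, every smooth $B$ of degree $2(m-1)$ works. In {\rm(B)}, every smooth sextic in $\mathbb P(1,1,1,1,2,3)$ that avoids the two singular points works.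
\item[(2)] \emph{Semipositivity.} If $m\ge5$, or if $m=4$ and $n\ge6$, the Fermat example in {\rm(A)} admits no $m$-semipositive K\"ahler metric.
\item[(3)] \emph{Stronger hypotheses.} If $m\ge3$ and $n\ge m+2$, the inequality $i(M)\ge n+1-\lceil(m+1)/2\rceil$ does not imply that the Fano manifold $M^n$ admits an $m$-positive K\"ahler metric.
\item[(4)] \emph{Sharp constants.} Let $c(n,m)$ be the least integer $c$ such that every Fano manifold $M^n$ with $i(M)\ge c$ admits an $m$-positive K\"ahler metric. For $n>m\ge3$ one has $c(n,m)\le n$, with equality if $m=3$ and $n\ge4$, if $m=4$ and $n\ge6$, and if $m=5$ and $n\ge8$.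
\end{itemize}
\end{theorem}

The bound in (3) equals $n-m+2$ for $m=3,4$ and is larger for $m\ge5$.

\subsection*{The idea, in dimension five}
The pseudoindex records only the degree of $T_M$ on a rational curve. The curvature condition says more: curvature does not decrease in quotient bundles, so if $M$ is $m$-positive, \emph{every rank $m$ quotient of $T_M$ along a rational curve has positive degree} (Lemma~\ref{lem:quotient}). It is therefore enough to find a curve of small total degree along which some directions absorb too much of that degree.

\begin{example}\label{ex:five}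
Let $(n,m)=(5,4)$, so $n-m+2=3$. Let $\varphi:M\to\mathbb P^5$ be the double cover $z^2=x_0^6+\dots+x_5^6$, where $z$ is a section of $\varphi^*\mathcal O(3)$. The ramification divisor $R=\{z=0\}$ maps isomorphically to the Fermat sextic $B$, and $\mathcal O_M(R)=\varphi^*\mathcal O(3)$. By the Riemann--Hurwitz formula $K_M=\varphi^*\mathcal O(-6)\otimes\mathcal O_M(R)=\varphi^*\mathcal O(-3)$. So $M$ is Fano and every curve has anticanonical degree at least $3$. With $\zeta^6=-1$, the line $\ell=\{[\zeta s:s:\zeta t:t:0:0]\}$ lies in $B\cong R$ and has $-K_M\cdot\ell=3$. Hence $i(M)=3$, and $M$ satisfies the hypothesis of the problem. Now the involution $z\mapsto-z$ fixes $R$ pointwise, and its differential splits $T_M|_R$ into the $+1$-eigenbundle $T_R$ and the $-1$-eigenbundle, which is the normal bundle $\mathcal O_M(R)|_R$. The normal bundle has degree $3$ on $\ell$, the whole degree of $T_M|_\ell$. So $T_R|_\ell$ is a rank $4$ quotient of $T_M|_\ell$ of degree $0$, and $M$ has no $4$-positive metric.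
\end{example}

Section~\ref{sec:curves} turns this argument into a criterion. All our examples are hypersurfaces in weighted projective spaces, and Section~\ref{sec:weighted} computes their tangent bundles in one stroke. Sections~\ref{sec:double} and~\ref{sec:sextic} treat the two families and prove Theorem~\ref{thm:main} and Theorem~\ref{thm:more}(1); Section~\ref{sec:more} proves the rest. The fact (K2) is used once, for the upper bound in Theorem~\ref{thm:more}(4); the fact (K1) is not used.

\section{Curvature along a rational curve}\label{sec:curves}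

From now on $\mathcal O(k)$ without a subscript denotes $\mathcal O_{\mathbb P^1}(k)$. Let $f:\mathbb P^1\to M$ be nonconstant. By Grothendieck's theorem every holomorphic vector bundle on $\mathbb P^1$ is a direct sum of line bundles, so
\[
f^*T_M\cong\bigoplus_{i=1}^n\mathcal O(a_i),\qquad a_1\le\dots\le a_n,\qquad \sum_{i=1}^na_i=\deg f^*(-K_M).
\]
We call $(a_1,\dots,a_n)$ the \emph{splitting type} and $\sum a_i$ the \emph{degree} of $f$. If $f$ maps onto its image $C$ with degree $e$, then the degree of $f$ is $e\,(-K_M\cdot C)$, and the normalization of $C$ has $e=1$. So on a Fano manifold $i(M)$ is the least degree of a nonconstant map $\mathbb P^1\to M$.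

We recall three standard facts. Let $E$ be a holomorphic Hermitian vector bundle on $\mathbb P^1$, let $w$ be a local coordinate, and write the Chern curvature as $\Theta_E=\theta_E\,dw\wedge d\bar w$, so that $\theta_E=\Theta_E(\partial_w,\partial_{\bar w})$ is a Hermitian endomorphism.
\begin{itemize}
\item[(F1)] \emph{Chern--Weil.} $\deg E=\frac1{2\pi}\int_{\mathbb P^1}\operatorname{tr}\theta_E\;i\,dw\wedge d\bar w$, and $i\,dw\wedge d\bar w$ is a positive area form.
\item[(F2)] \emph{Quotients.} Let $0\to S\to E\to Q\to0$ be an exact sequence of holomorphic vector bundles, and give $Q\cong S^\perp$ the quotient metric. The component of the Chern connection of $E$ from $S$ to $S^\perp$ is a $(1,0)$-form $\beta\,dw$ with $\beta:S\to S^\perp$ linear, and $\langle\theta_Qq,q\rangle=\langle\theta_Eq,q\rangle+|\beta^*q|^2$ for $q\in S^\perp$.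
\item[(F3)] \emph{Ampleness.} A vector bundle on a projective variety is ample if the tautological quotient line bundle on the projective bundle of its one-dimensional quotients is ample. Quotients of ample bundles and pullbacks of ample bundles under finite morphisms are ample. A line bundle on $\mathbb P^1$ is ample if and only if its degree is positive.
\end{itemize}

\begin{lemma}\label{lem:quotient}
Let $f:\mathbb P^1\to M$ be nonconstant and let $Q$ be a rank $m$ quotient bundle of $f^*T_M$.
\begin{itemize}
\item[(a)] If $M$ has an $m$-positive K\"ahler metric, then $\deg Q>0$.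
\item[(b)] If $M$ has an $m$-semipositive K\"ahler metric, then $\deg Q\ge0$.
\item[(c)] If $M$ is projective and $\Lambda^mT_M$ is ample, then $\deg Q>0$.
\end{itemize}
In particular $a_1+\dots+a_m\ge1$ in cases {\rm(a)} and {\rm(c)}, and $a_1+\dots+a_m\ge0$ in case {\rm(b)}.
\end{lemma}

\begin{proof}
Give $E=f^*T_M$ the metric $f^*g$ and let $S=\ker(E\to Q)$. The Chern curvature of $E$ is the pullback of $\Theta$, so $\langle\theta_Eq,q\rangle=R(U,\bar U,q,\bar q)$ with $U=f_*\partial_w$. Fix a point and let $q_1,\dots,q_m$ be an orthonormal basis of $S^\perp$. By (F2),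
\[
\operatorname{tr}\theta_Q\ \ge\ \sum_{k=1}^mR(U,\bar U,q_k,\bar q_k).
\]
The right side is the trace of a Hermitian form over an $m$-dimensional subspace, and it is at least $\lambda_1(U)+\dots+\lambda_m(U)$ by Ky Fan's inequality. To see this directly, let $e_1,\dots,e_n$ be an orthonormal eigenbasis and put $\tau_i=\sum_k|\langle q_k,e_i\rangle|^2$. Then $0\le\tau_i\le1$ and $\sum_i\tau_i=m$, the right side equals $\sum_i\lambda_i\tau_i$, and
\[
\sum_{i=1}^n\lambda_i\tau_i-\sum_{i=1}^m\lambda_i=\sum_{i\le m}(\lambda_m-\lambda_i)(1-\tau_i)+\sum_{i>m}(\lambda_i-\lambda_m)\tau_i\ \ge\ 0 .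
\]
Hence $\operatorname{tr}\theta_Q\ge\lambda_1(U)+\dots+\lambda_m(U)$. Where $U=0$ the right side is $0$. Since $f$ is nonconstant, $U\ne0$ outside a finite set. In case (a) the integrand in (F1) is nonnegative everywhere and positive outside a finite set; in case (b) it is nonnegative. This proves (a) and (b).

For (c), the map $f$ is finite, so $f^*\Lambda^mT_M=\Lambda^mE$ is ample by (F3), and so is its quotient $\Lambda^mQ=\det Q$. For the last statement take $Q=\bigoplus_{i\le m}\mathcal O(a_i)$.
\end{proof}

Lemma~\ref{lem:quotient} bounds the small summands from below. To bound the large ones from below we exhibit positive subsheaves.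

\begin{lemma}\label{lem:sub}
A subsheaf $S\subset\bigoplus_{i=1}^n\mathcal O(a_i)$ of rank $k\ge1$ has $\deg S\le a_{n-k+1}+\dots+a_n$. In particular, if there is a nonzero map $\mathcal O(d)\to\bigoplus\mathcal O(a_i)$, then $a_n\ge d$.
\end{lemma}

\begin{proof}
The sheaf $S$ is torsion-free on a smooth curve, hence locally free. The induced map $\det S\to\Lambda^k\bigl(\bigoplus\mathcal O(a_i)\bigr)=\bigoplus_{|I|=k}\mathcal O\bigl(\sum_{i\in I}a_i\bigr)$ is nonzero, so it has a nonzero component $\det S\to\mathcal O(\sum_{i\in I}a_i)$. This gives $\deg S\le\sum_{i\in I}a_i\le a_{n-k+1}+\dots+a_n$.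
\end{proof}

One positive subsheaf is always present: the differential $df:T_{\mathbb P^1}=\mathcal O(2)\to f^*T_M$ is nonzero, so $a_n\ge2$. Together the two lemmas give the bound on $i(M)$ in (K1), and they show how little room is left when the bound is attained.

\begin{proposition}\label{prop:rigid}
Let $n>m$ and let $f:\mathbb P^1\to M$ be nonconstant with $a_1+\dots+a_m\ge1$. Then the degree of $f$ is at least $n-m+2$. If it equals $n-m+2$, then
\[
a_1+\dots+a_m=1,\qquad a_{m+1}=\dots=a_{n-1}=1,\qquad a_n=2 .
\]
\end{proposition}

\begin{proof}
The largest of $a_1,\dots,a_m$ is $a_m$, so $a_m\ge1$ and $a_j\ge1$ for all $j\ge m$. Since $n>m$, the number $a_n\ge2$ is not among $a_1,\dots,a_m$, and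
\[
\sum_{i=1}^na_i=(a_1+\dots+a_m)+\sum_{m<j<n}a_j+a_n\ \ge\ 1+(n-m-1)+2 .
\]
Equality forces equality in each term.
\end{proof}

A line in $\mathbb P^n$ has splitting type $(1,\dots,1,2)$, the equality case for $m=1$; a line on the quadric with type $(0,1,\dots,1,2)$, the equality case for $m=2$, appears in Remark~\ref{rem:quadric}. The pseudoindex does not see the equality case, and this is the gap that we exploit.

\begin{corollary}\label{cor:criterion}
Let $M$ be a projective manifold of dimension $n>m$ and let $f:\mathbb P^1\to M$ be nonconstant of degree $n-m+2$. Assume one of the following.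
\begin{itemize}
\item[(a)] There is a nonzero map $\mathcal O(d)\to f^*T_M$ with $d\ge3$.
\item[(b)] $n\ge m+2$, and $f^*T_M$ contains $\mathcal O(2)\oplus\mathcal O(2)$ as a subsheaf.
\end{itemize}
Then $M$ has no $m$-positive K\"ahler metric, and $\Lambda^mT_M$ is not ample.
\end{corollary}

\begin{proof}
Otherwise $a_1+\dots+a_m\ge1$ by Lemma~\ref{lem:quotient}, and the equality case of Proposition~\ref{prop:rigid} applies. In case (a), Lemma~\ref{lem:sub} gives $a_n\ge3$, against $a_n=2$. In case (b), it gives $a_{n-1}+a_n\ge4$; but $n-1\ge m+1$, so $a_{n-1}=1$ and $a_{n-1}+a_n=3$.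
\end{proof}

\section{Weighted hypersurfaces}\label{sec:weighted}

To apply Corollary~\ref{cor:criterion} we need Fano manifolds whose pseudoindex can be computed and whose tangent bundle has visible positive directions. Hypersurfaces in weighted projective spaces offer both: the anticanonical bundle is a multiple of one ample line bundle, and a coordinate of weight $w$ can contribute a summand of degree $w$.

Let $n\ge1$, let $w_0,\dots,w_{n+1}$ be positive integers, and let $\mathbb C^*$ act on $V=\mathbb C^{n+2}$ by $\lambda\cdot(u_j)=(\lambda^{w_j}u_j)$. Let $G$ be a polynomial on $V$ of weighted degree $d\ge1$, meaning $G(\lambda\cdot u)=\lambda^dG(u)$, and put $\hat M=\{G=0\}\setminus\{0\}$. We assume: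
\begin{itemize}
\item[(H1)] $dG\ne0$ at every point of $\hat M$;
\item[(H2)] $\mathbb C^*$ acts freely on $\hat M$.
\end{itemize}
By (H1), $\hat M$ is a manifold of dimension $n+1$. The action on $V\setminus\{0\}$ is proper, so by (H2) the quotient $M=\hat M/\mathbb C^*$ is a complex manifold of dimension $n$ and $\hat M\to M$ is a principal $\mathbb C^*$-bundle. Moreover $M$ is a closed subvariety of $\mathbb P(w_0,\dots,w_{n+1})$, which is a projective variety. For $k\in\mathbb Z$ let $\mathcal O_M(k)$ be the quotient of $\hat M\times\mathbb C$ by $(u,c)\sim(\lambda\cdot u,\lambda^kc)$. It is a line bundle by (H2), $\mathcal O_M(k)=\mathcal O_M(1)^{\otimes k}$, and polynomials of weighted degree $k$ are sections of it. When all weights are $1$, condition (H2) is automatic, (H1) says that $M$ is a smooth hypersurface in $\mathbb P^{n+1}$, and $\mathcal O_M(k)$ has its usual meaning.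

A \emph{degree one curve} is given by homogeneous polynomials $u_j(s,t)$ of degree $w_j$ such that $u(s,t)=(u_j(s,t))$ lies in $\hat M$ for all $(s,t)\ne(0,0)$. Then $u(\lambda s,\lambda t)=\lambda\cdot u(s,t)$, so $u$ induces a map $f:\mathbb P^1\to M$ with $f^*\mathcal O_M(k)=\mathcal O(k)$; in particular $f$ is nonconstant.

\begin{proposition}\label{prop:weighted}
Assume {\rm(H1)} and {\rm(H2)}, and put $r=\sum_jw_j-d$.
\begin{itemize}
\item[(a)] $M$ is connected and $\mathcal O_M(1)$ is ample.
\item[(b)] There are bundle maps
\[
\mathcal O_M\xrightarrow{\ \varepsilon\ }\bigoplus_{j=0}^{n+1}\mathcal O_M(w_j)\xrightarrow{\ \delta\ }\mathcal O_M(d),\qquad \varepsilon=(w_ju_j)_j,\qquad \delta(v)=\sum_jv_j\,\partial_jG,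
\]
with $\varepsilon$ nowhere zero, $\delta$ surjective, and $T_M\cong\ker\delta/\operatorname{im}\varepsilon$. Hence $-K_M=\mathcal O_M(r)$.
\item[(c)] If $r>0$, then $M$ is Fano and $i(M)\ge r$. A degree one curve has degree $r$, so $i(M)=r$ if there is one.
\end{itemize}
\end{proposition}

\begin{proof}
(a) Suppose $G=G_1G_2$ with $G_1,G_2$ nonconstant. The products of the top-weight parts and of the bottom-weight parts are both nonzero of weighted degree $d$, so $G_1$ and $G_2$ are weighted homogeneous and vanish at $0$. Their common zero set has dimension at least $n\ge1$, so it contains a point $u\ne0$, and there $G=0$ and $dG=G_1\,dG_2+G_2\,dG_1=0$, against (H1). Thus $G$ is irreducible, and $\hat M$ and $M$ are irreducible, hence connected.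

Let $N$ be a common multiple of the weights. The sections $u_j^{N/w_j}$ of $\mathcal O_M(N)$ have no common zero and define a morphism $\psi:M\to\mathbb P^{n+1}$ with $\psi^*\mathcal O_{\mathbb P^{n+1}}(1)=\mathcal O_M(N)$. The action of $\lambda$ multiplies all these sections by $\lambda^N$, so a point of the fiber over $[c_0:\dots:c_{n+1}]$ has a representative with $u_j^{N/w_j}=c_j$ for all $j$. There are finitely many such $u$. So $\psi$ is finite, and $\mathcal O_M(N)$ is ample by (F3).

(b) The differential of the action of $\lambda$ sends $v=(v_j)\in V$ to $(\lambda^{w_j}v_j)$. So the bundle $T_V|_{\hat M}=\hat M\times V$ descends to $\bigoplus_j\mathcal O_M(w_j)$ on $M$. Its subbundle $T_{\hat M}=\ker dG$ descends to $\ker\delta$, and $\delta$ is surjective by (H1). The tangent space to the orbit through $u$ is spanned by the nonzero vector $(w_ju_j)_j$, which descends to $\varepsilon$. The tangent space of $M$ at $[u]$ is $T_u\hat M$ modulo the tangent space to the orbit, which gives the isomorphism. Taking determinants gives $\det T_M=\mathcal O_M(\sum w_j-d)$.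

(c) For every curve $C$ the number $\mathcal O_M(1)\cdot C$ is a positive integer by (a), so $-K_M\cdot C\ge r$. For a degree one curve, $f^*(-K_M)=\mathcal O(r)$.
\end{proof}

Condition (H2) is what makes $\mathcal O_M(1)\cdot C$ an integer, and so it is what bounds the pseudoindex from below. The next lemma produces the positive directions; it replaces the involution used in Example~\ref{ex:five}.

\begin{lemma}\label{lem:split}
Assume {\rm(H1)} and {\rm(H2)}. Let $J\subset\{0,\dots,n+1\}$ be a set of at most $n-1$ indices, let $V_0=\{u_j=0\text{ for }j\in J\}$, and suppose that $\partial_jG$ vanishes on $\hat M\cap V_0$ for every $j\in J$. Then $G_0=G|_{V_0}$ satisfies {\rm(H1)} and {\rm(H2)}, and the submanifold $S=(\hat M\cap V_0)/\mathbb C^*$ that it defines has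
\[
T_M|_S\cong T_S\oplus\bigoplus_{j\in J}\mathcal O_S(w_j).
\]
\end{lemma}

\begin{proof}
On $\hat M\cap V_0$ the differential $dG$ involves only the variables outside $J$, where it equals $dG_0$. So $G_0$ inherits (H1), and (H2) is inherited by any invariant subset. Let $\varepsilon_0,\delta_0$ be the maps of Proposition~\ref{prop:weighted}(b) for $G_0$. Along $S$ the map $\delta$ is zero on the summands $\mathcal O_S(w_j)$ with $j\in J$, so $\ker\delta|_S=\ker\delta_0\oplus\bigoplus_{j\in J}\mathcal O_S(w_j)$. Also $\varepsilon|_S=(\varepsilon_0,0)$, because $u_j=0$ for $j\in J$. Dividing by the image of $\varepsilon$ gives the claim.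
\end{proof}

The hypothesis holds when each $u_j$, $j\in J$, enters $G$ only through a power $u_j^{e}$ with $e\ge2$. For equations of Fermat type this reduces the computation of a splitting type to a surface.

\begin{lemma}\label{lem:surface}
Let $d\ge2$, let $S=\{t_0^d+t_1^d+t_2^d+t_3^d=0\}\subset\mathbb P^3$, and let $\zeta^d=-1$. Then $S$ is smooth, it contains the line $\ell=\{[\zeta s:s:\zeta t:t]\}$, and $T_S|_\ell\cong\mathcal O(2)\oplus\mathcal O(2-d)$.
\end{lemma}

\begin{proof}
The partial derivatives $d\,t_i^{d-1}$ vanish together only at the origin, and $(\zeta s)^d+s^d+(\zeta t)^d+t^d=0$. Since $-K_S=\mathcal O_S(4-d)$, the bundle $T_S|_\ell$ has degree $4-d$, and so in the sequence $0\to T_\ell\to T_S|_\ell\to N_{\ell/S}\to0$ we have $T_\ell=\mathcal O(2)$ and $N_{\ell/S}=\mathcal O(2-d)$. The extension class lies in $H^1(T_\ell\otimes N_{\ell/S}^{-1})=H^1(\mathcal O(d))=0$.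
\end{proof}

\section{Double covers of projective space}\label{sec:double}

Let $n\ge3$ and $1\le b\le n$, and let $B=\{F=0\}\subset\mathbb P^n$ be a smooth hypersurface of degree $2b$; smoothness means that $F$ and $dF$ have no common zero in $\mathbb C^{n+1}\setminus\{0\}$. Give $x_0,\dots,x_n$ weight $1$ and $z$ weight $b$, and let $M$ be defined by $G=z^2-F(x)$. On $\hat M$ we have $x\ne0$, since $x=0$ forces $z=0$. So $\varphi([x:z])=[x]$ is a well-defined map $M\to\mathbb P^n$, with two points over each point outside $B$ and one over each point of $B$. This is the double cover branched along $B$; it lies in $\{x\ne0\}/\mathbb C^*$, the total space of $\mathcal O_{\mathbb P^n}(b)$. We identify $B$ with $R=M\cap\{z=0\}$ through $\varphi$.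

\begin{proposition}\label{prop:double}
The double cover $M$ is a Fano manifold with $-K_M=\mathcal O_M(n+1-b)$ and
\begin{equation}\label{eq:ram}
T_M|_R\cong T_B\oplus\mathcal O_B(b).
\end{equation}
If $B$ contains a line $\ell$, then $i(M)=-K_M\cdot\ell=n+1-b$, and $T_M|_\ell$ contains $\mathcal O(2)\oplus\mathcal O(b)$. If $F=\sum_{i=0}^nx_i^{2b}$, then $B$ is smooth and contains a line $\ell$ with
\begin{equation}\label{eq:fermatdouble}
T_M|_\ell\cong\mathcal O(2-2b)\oplus\mathcal O(1)^{n-3}\oplus\mathcal O(2)\oplus\mathcal O(b).
\end{equation}
\end{proposition}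

\begin{proof}
Condition (H2) holds because $x\ne0$ on $\hat M$ and the $x_i$ have weight $1$. If $dG=2z\,dz-dF$ vanishes at a point of $\hat M$, then $z=0$, so $F(x)=0$ and $dF(x)=0$ with $x\ne0$, which is excluded. So (H1) holds, and $r=(n+1+b)-2b=n+1-b$ is positive because $b\le n$. Lemma~\ref{lem:split} with $J=\{z\}$ gives \eqref{eq:ram}. A line in $B$, parametrized by linear forms $x_i(s,t)$, together with $z=0$ is a degree one curve, so $i(M)=n+1-b$ by Proposition~\ref{prop:weighted}(c). Restricting \eqref{eq:ram} to $\ell$ and using $T_\ell\subset T_B|_\ell$ gives the subsheaf $\mathcal O(2)\oplus\mathcal O(b)$.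

For the Fermat polynomial, the partial derivatives $2b\,x_i^{2b-1}$ vanish together only at the origin. Lemma~\ref{lem:split} applies with $J=\{z,x_4,\dots,x_n\}$, and $S$ is the Fermat surface of degree $2b$ in the variables $x_0,\dots,x_3$. Hence $T_M|_S\cong T_S\oplus\mathcal O_S(b)\oplus\mathcal O_S(1)^{n-3}$, and Lemma~\ref{lem:surface} with $d=2b$ gives \eqref{eq:fermatdouble} for the line $\ell\subset S\subset B$.
\end{proof}

As $b$ grows, the pseudoindex $n+1-b$ drops while the direction $\partial/\partial z$ becomes more positive. The value $b=m-1$ puts the pseudoindex exactly on the bound $n-m+2$.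

\begin{proof}[Proof of Theorem~\ref{thm:main}(A) and of the first half of Theorem~\ref{thm:more}(1)]
Let $n>m>2$, $(n,m)\ne(4,3)$ and $b=m-1$; then $n\ge4$ and $2\le b\le n$. Let $B$ be smooth of degree $2b$ and contain a line $\ell$. By Proposition~\ref{prop:double}, $M$ is Fano, $i(M)=-K_M\cdot\ell=n-m+2$, and $T_M|_\ell\supset\mathcal O(2)\oplus\mathcal O(b)$. If $m\ge4$, then $b\ge3$ and Corollary~\ref{cor:criterion}(a) applies. If $m=3$, then $b=2$ and $n\ge5=m+2$, because $(n,m)\ne(4,3)$; now Corollary~\ref{cor:criterion}(b) applies. In both cases $M$ has no $m$-positive metric and $\Lambda^mT_M$ is not ample. The Fermat hypersurface is an admissible $B$ by Proposition~\ref{prop:double}.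

Every hypersurface of degree at most $2n-3$ in $\mathbb P^n$ contains a line \cite{BV}, \cite[V.4.3]{Kollar}. Since $m\le n-1$, we have $\deg B=2(m-1)\le2n-4$, so the argument applies to every smooth $B$.
\end{proof}

\begin{remark}\label{rem:quadric}
The hypothesis $m>2$ enters through $b\ge2$. For $m=2$ the same recipe gives $b=1$, and $z^2=F(x)$ is a smooth quadric in $\mathbb P^{n+1}$. Formula \eqref{eq:fermatdouble} then gives the splitting type $(0,1,\dots,1,2)$, the equality case of Proposition~\ref{prop:rigid}, in agreement with (K2). The family (A) thus continues the quadric to $m>2$.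
\end{remark}

\begin{remark}\label{rem:fourthree}
The pair $(4,3)$ escapes both cases of Corollary~\ref{cor:criterion}: here $b=2$ and $n=m+1$. For the Fermat quartic, \eqref{eq:fermatdouble} gives the type $(-2,1,2,2)$, with $a_1+a_2+a_3=1$, so this line gives no obstruction.
\end{remark}

\section{Sextics and a cuspidal curve}\label{sec:sextic}

For $(n,m)=(4,3)$ only case (a) of Corollary~\ref{cor:criterion} is available. We need a direction of degree $3$ while keeping the pseudoindex at $n-1$, and a double cover of $\mathbb P^n$ with $b=3$ has $r=n-2$. Raising the weight of one coordinate from $1$ to $2$ restores the missing unit: for the weights $(1^n,2,3)$ and degree $6$ we get $r=(n+5)-6=n-1$. We work in all dimensions $n\ge4$, since Theorem~\ref{thm:more}(4) needs them.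

Let $\mathbb P=\mathbb P(1^n,2,3)$ have coordinates $x=(x_1,\dots,x_n)$, $y$, $z$, and let $P_y=[0:1:0]$ and $P_z=[0:0:1]$ be its singular points. The action of $\mathbb C^*$ is free away from these two orbits: if $\lambda$ fixes $(x,y,z)$ and some $x_i\ne0$, then $\lambda=1$; if $x=0$ and $yz\ne0$, then $\lambda^2=\lambda^3=1$, so again $\lambda=1$.

Let $M=\{G=0\}\subset\mathbb P$ be a sextic that avoids $P_y$ and $P_z$; this is exactly (H2). Listing the monomials of weighted degree $6$, we have
\[
G=\alpha z^2+z\bigl(y\,l_1(x)+l_3(x)\bigr)+\beta y^3+y^2q_2(x)+y\,q_4(x)+q_6(x),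
\]
where subscripts indicate degrees. Here $\alpha=G(0,0,1)$ and $\beta=G(0,1,0)$ are nonzero because $M$ avoids the two points. The substitution $z\mapsto z-(yl_1+l_3)/2\alpha$ removes the term linear in $z$; it changes $q_2,q_4,q_6$ but not $\beta$. Then $y\mapsto y-q_2/3\beta$, with the new $q_2$, removes the term in $y^2$. Both substitutions respect the weights and fix $P_y$ and $P_z$. After rescaling $y$ and $z$,
\begin{equation}\label{eq:normal}
G=z^2+y^3+a(x)\,y+c(x),\qquad \deg a=4,\quad\deg c=6,
\end{equation}
where $a$ or $c$ may be zero. This $G$ is irreducible, since it is monic of degree $2$ in $z$ and $-(y^3+ay+c)$ has odd degree in $y$ and so is not a square. Hence $G$ generates the ideal of its zero set, and $M$ is smooth if and only if (H1) holds.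

The curve we need is visible in \eqref{eq:normal}. The points of $M$ over $[p]\in\mathbb P^{n-1}$, under the projection to $[x]$, form the plane cubic $z^2+y^3+a(p)y+c(p)=0$. When $a(p)=c(p)=0$ this is the cuspidal cubic $z^2+y^3=0$, and at a cusp the differential of the parametrization vanishes, which raises the degree of the tangent direction from $2$ to $3$.

\begin{proposition}\label{prop:sextic}
Let $n\ge4$ and let $M\subset\mathbb P(1^n,2,3)$ be a smooth sextic that avoids $P_y$ and $P_z$. Then $M$ is a Fano manifold of dimension $n$ with $i(M)=n-1$. It has no $3$-positive K\"ahler metric, and $\Lambda^3T_M$ is not ample.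
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:weighted}, $M$ is Fano with $-K_M=\mathcal O_M(n-1)$. Two homogeneous polynomials of positive degree in $n\ge3$ variables have a common zero $p\ne0$, so there is $p\in\mathbb C^n\setminus\{0\}$ with $a(p)=c(p)=0$. Put
\[
u(s,t)=(s\,p,\,-t^2,\,t^3).
\]
The components have degrees $1,2,3$, equal to the weights; $u(s,t)\ne0$ for $(s,t)\ne(0,0)$; and $G(u(s,t))=t^6-t^6-s^4t^2a(p)+s^6c(p)=0$. So $u$ is a degree one curve $f:\mathbb P^1\to M$. It has degree $n-1$, and $i(M)=n-1$.

Choose $i$ with $p_i\ne0$. On the chart $x_i\ne0$ of $\mathbb P$ the functions $x_j/x_i$ $(j\ne i)$, $y/x_i^2$, $z/x_i^3$ are coordinates, and near $o=[1:0]$ the map $f$ is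
\[
t\longmapsto\bigl(p_j/p_i,\ -t^2/p_i^2,\ t^3/p_i^3\bigr).
\]
Its derivative vanishes at $t=0$. So $df$, a nonzero section of $f^*T_M\otimes\mathcal O(-2)$, vanishes at $o$; dividing by a section of $\mathcal O(1)$ with zero $o$ gives a nonzero section of $f^*T_M\otimes\mathcal O(-3)$, that is, a nonzero map $\mathcal O(3)\to f^*T_M$. Since $n-1=n-3+2$ and $n>3$, Corollary~\ref{cor:criterion}(a) applies with $m=3$.
\end{proof}

\begin{proposition}\label{prop:fermatsextic}
Let $n\ge4$. The Fermat sextic $M=\{z^2+y^3+\sum_{i=1}^nx_i^6=0\}$ is smooth, avoids $P_y$ and $P_z$, and contains a smooth rational curve $\ell$ with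
\begin{equation}\label{eq:fermatsextic}
T_M|_\ell\cong\mathcal O(-4)\oplus\mathcal O(1)^{n-4}\oplus\mathcal O(2)^2\oplus\mathcal O(3).
\end{equation}
\end{proposition}

\begin{proof}
The equation takes the value $1$ at $(0,1,0)$ and $(0,0,1)$, and the partial derivatives $2z$, $3y^2$, $6x_i^5$ vanish together only at the origin. Lemma~\ref{lem:split} applies with $J=\{y,z,x_5,\dots,x_n\}$. The surface $S$ is the Fermat sextic in the variables $x_1,\dots,x_4$, and $T_M|_S\cong T_S\oplus\mathcal O_S(2)\oplus\mathcal O_S(3)\oplus\mathcal O_S(1)^{n-4}$. Lemma~\ref{lem:surface} with $d=6$ gives $T_S|_\ell\cong\mathcal O(2)\oplus\mathcal O(-4)$.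
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(B) and of the second half of Theorem~\ref{thm:more}(1)]
Take $n=4$ in Proposition~\ref{prop:sextic}: every smooth sextic avoiding the two singular points has $i(M)=3=n-m+2$, no $3$-positive metric, and $\Lambda^3T_M$ not ample. The sextic in (B) is of this kind by Proposition~\ref{prop:fermatsextic}. With Section~\ref{sec:double}, this completes the proofs of Theorem~\ref{thm:main} and Theorem~\ref{thm:more}(1).
\end{proof}

For the sextic in (B), the curve $\ell$ gives a second proof: its type is $(-4,2,2,3)$, with $a_1+a_2+a_3=0$. The cuspidal curve has the advantage that it exists on every member of the family.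

\section{Negative directions and sharp constants}\label{sec:more}

Corollary~\ref{cor:criterion} concerns curves of degree exactly $n-m+2$ and detects an excess of positive directions. The remaining statements concern semipositive metrics or larger pseudoindex, where that count no longer suffices. The full splitting types \eqref{eq:fermatdouble} and \eqref{eq:fermatsextic} contain a very negative summand, and we apply Lemma~\ref{lem:quotient} directly to sums of $m$ summands that include it; each such sum is a quotient of $T_M|_\ell$.

\begin{proof}[Proof of Theorem~\ref{thm:more}(2)]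
Take $b=m-1$ in \eqref{eq:fermatdouble}, so that the negative summand is $\mathcal O(4-2m)$. If $n\ge m+2$, there are $n-3\ge m-1$ summands $\mathcal O(1)$, and the rank $m$ quotient $\mathcal O(4-2m)\oplus\mathcal O(1)^{m-1}$ has degree $3-m$, which is negative for $m\ge4$. If $n=m+1$, there are $m-2$ summands $\mathcal O(1)$, and the rank $m$ quotient $\mathcal O(4-2m)\oplus\mathcal O(1)^{m-2}\oplus\mathcal O(2)$ has degree $4-m$, which is negative for $m\ge5$. These cases are $m\ge5$ with any $n>m$, and $m=4$ with $n\ge6$. Lemma~\ref{lem:quotient}(b) excludes an $m$-semipositive metric.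
\end{proof}

In the other cases of (A), namely $m=3$ with $n\ge5$ and $(n,m)=(5,4)$, these quotients consist of the $m$ smallest summands and have degree $0$, so the line excludes $m$-positive metrics only.

\begin{proof}[Proof of Theorem~\ref{thm:more}(3)]
We take the smallest $b$ for which the same quotient still has nonpositive degree. Let $m\ge3$, $n\ge m+2$ and $b=\lceil(m+1)/2\rceil$. Then $2\le b\le m<n$, so Proposition~\ref{prop:double} applies to the Fermat double cover of degree $2b$, and $i(M)=n+1-b$. By \eqref{eq:fermatdouble} and $n-3\ge m-1$, the bundle $T_M|_\ell$ has the rank $m$ quotient $\mathcal O(2-2b)\oplus\mathcal O(1)^{m-1}$, of degree $m+1-2b\le0$. Lemma~\ref{lem:quotient}(a) excludes an $m$-positive metric.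
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(4)]
Let $n>m\ge3$, and call an integer $c$ \emph{sufficient} if every Fano manifold $M^n$ with $i(M)\ge c$ admits an $m$-positive metric. If $c$ is sufficient, so is every larger integer. If $i(M)\ge n=n-2+2$, then (K2) for $m=2$ gives a $2$-positive metric, which is $m$-positive by \eqref{eq:monotone}; so $n$ is sufficient. By Theorem~\ref{thm:main}, $n-m+2$ is not. Hence $c(n,m)$ exists and is at most $n$, and $c(n,m)=n$ as soon as some Fano manifold $M^n$ with $i(M)=n-1$ has no $m$-positive metric.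

Let $M$ be the Fermat sextic of dimension $n$, which has $i(M)=n-1$ by Propositions~\ref{prop:sextic} and~\ref{prop:fermatsextic}. For $m=3$ and $n\ge4$ it has no $3$-positive metric by Proposition~\ref{prop:sextic}. In the other cases \eqref{eq:fermatsextic} provides a rank $m$ quotient of nonpositive degree:
\begin{itemize}
\item for $m=4$ and $n\ge7$, the quotient $\mathcal O(-4)\oplus\mathcal O(1)^3$, of degree $-1$;
\item for $m=4$ and $n=6$, the quotient $\mathcal O(-4)\oplus\mathcal O(1)^2\oplus\mathcal O(2)$, of degree $0$;
\item for $m=5$ and $n\ge8$, the quotient $\mathcal O(-4)\oplus\mathcal O(1)^4$, of degree $0$.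
\end{itemize}
Lemma~\ref{lem:quotient}(a) excludes an $m$-positive metric in each case.
\end{proof}

\begin{remark}
For $m\ge4$ the ranges in Theorem~\ref{thm:more}(4) are exactly those in which the curve $\ell$ on the Fermat sextic is an obstruction. By \eqref{eq:fermatsextic}, the sum $a_1+\dots+a_m$ equals $1$ for $(n,m)=(5,4)$, equals $2$ for $(6,5)$ and $1$ for $(7,5)$, and is at least $-4+(m-1)\ge1$ for $m\ge6$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BV}
Barth and Van de Ven, \emph{Arch. Math.} 31 (1978).

\bibitem{Kollar}
Koll\'ar, \emph{Rational Curves on Algebraic Varieties}.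

\bibitem{Li}
Jiangtao Li, \emph{A generalized Frankel conjecture via the Yang-Mills flow}, arXiv:2511.04003 (2025).

\end{thebibliography}
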